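\title{Connectivity at infinity of the Bieri--Stallings groups}

\begin{abstract}
Let $B_n$ be the kernel of the homomorphism $F_2\times\dots\times F_2\to\mathbb Z$ ($n$ factors) that sends every standard generator to $1$. We prove that $B_n$ is $(n-2)$-connected at infinity for every $n\ge 2$. The group $B_n$ acts freely and cocompactly on a level set $L$ of a height function on a product of $n$ trees. We remove a ball from the product and use Morse theory twice: for the distance from the base point, to show that the complement of the ball is $(n-2)$-connected, and for the height, to show that its intersection with $L$ is also $(n-2)$-connected. The same method determines the finiteness type and the connectivity at infinity of the kernel of every nonzero homomorphism from a product of finitely generated free groups to $\mathbb Z$.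
\end{abstract}

\section{Introduction}\label{sec:intro}

A $K(G,1)$-complex is a connected CW complex with fundamental group $G$ and contractible universal cover. The group $G$ is \emph{of type $\mathcal F_m$} if it has a $K(G,1)$-complex with finite $m$-skeleton. Every group is of type $\mathcal F_0$; type $\mathcal F_1$ means finitely generated, and type $\mathcal F_2$ means finitely presented.

\begin{definition}\label{def:inf}
Let $k\ge0$ and let $G$ be of type $\mathcal F_{k+1}$. Choose a $K(G,1)$-complex with finite $(k+1)$-skeleton and let $Y$ be the $(k+1)$-skeleton of its universal cover. The group $G$ is \emph{$k$-connected at infinity} if for every compact $C\subseteq Y$ there is a compact $D\subseteq Y$ with $C\subseteq D$ such that, for every $0\le i\le k$, every map $S^i\to Y\setminus D$ extends to a map $B^{i+1}\to Y\setminus C$.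
\end{definition}

The property does not depend on the choice of the $K(G,1)$-complex; we use this standard fact without proof. In $Y$ every sphere of dimension at most $k$ bounds a ball, and the definition asks that spheres far from a base point bound balls far from the base point. For an infinite group, $0$-connected at infinity means one-ended, and $1$-connected at infinity means simply connected at infinity.

Two families calibrate the definition. For $\mathbb Z^d$ acting on $\mathbb R^d$, the complement of a ball has the homotopy type of $S^{d-1}$: spheres of dimension at most $d-2$ bound far out, and a large $(d-1)$-sphere around the origin does not. For a nontrivial free group acting on its Cayley tree, a large ball separates points that are arbitrarily far away, so connectivity at infinity fails already for $k=0$. Both are instances of one rule, contained in Theorem~\ref{thm:general}(b) below: a product of $d$ nontrivial finitely generated free groups is $k$-connected at infinity exactly when $k\le d-2$.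

Let $F_2$ be the free group on two generators. For $n\ge2$ the \emph{Bieri--Stallings group} $B_n$ is the kernel of the homomorphism $F_2^{\,n}=F_2\times\dots\times F_2\to\mathbb Z$ that sends each standard generator of each factor to $1$. The group $B_2$ is Stallings' finitely generated, not finitely presented kernel, and $B_3$ is Stallings' group. By a theorem of Bieri, $B_n$ is of type $\mathcal F_{n-1}$ but not of type $\mathcal F_n$, so $k=n-2$ is the largest value for which Definition~\ref{def:inf} applies to $B_n$. The question whether $B_n$ is $(n-2)$-connected at infinity for all $n\ge2$ comes from Mihalik's paper \cite{Mihalik}, whose title records the case $n=3$.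

A dimension count suggests a negative answer. The group $B_n$ acts on the zero set $L$ of a height function on a product of $n$ trees, and $L$ has dimension $n-1$. It contains flat hyperplanes: in the product $\mathbb R^n$ of the axes of the first generators, $L$ is the hyperplane $\sum t_i=0$. If the factors $F_2$ are replaced by $\mathbb Z$, this hyperplane is all of $L$, the kernel is $\mathbb Z^{n-1}$, and large $(n-2)$-spheres in it do not bound far out. For the factors $F_2$ the branching of the trees provides the room to fill them.

\begin{theorem}\label{thm:main}
For every $n\ge2$ the group $B_n$ is $(n-2)$-connected at infinity.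
\end{theorem}

The method applies to all homomorphisms from products of free groups to $\mathbb Z$. Write $F_r$ for the free group of rank $r$.

\begin{theorem}\label{thm:general}
Let $G=F_{r_1}\times\dots\times F_{r_n}$ with all $r_i\ge1$, let $\varphi\colon G\to\mathbb Z$ be a nonzero homomorphism, and let $K=\ker\varphi$. Put $I=\{i:\varphi|_{F_{r_i}}\ne0\}$ and $p=|I|\ge1$.
\begin{enumerate}
\item[(a)] If $r_i\ge2$ for all $i\in I$, then $K$ is of type $\mathcal F_m$ if and only if $m\le p-1$, and $K$ is $k$-connected at infinity for every $0\le k\le p-2$.
\item[(b)] If $r_i=1$ for some $i\in I$ and $n\ge2$, then $K$ has a finite $K(K,1)$-complex, and for $k\ge0$ the group $K$ is $k$-connected at infinity if and only if $k\le n-3$.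
\end{enumerate}
\end{theorem}

The only case left out is $n=1$, $r_1=1$, where $K$ is trivial. In case (a) the group $K$ has every connectivity at infinity that its finiteness type allows one to define, and Theorem~\ref{thm:main} is the instance $p=n$, all $r_i=2$. Part (b) shows that (a) fails without the hypothesis $r_i\ge2$: for $G=\mathbb Z^n$ with $n\ge2$ and $\varphi$ the sum of the coordinates, $p=n$ and $K$ is not $(p-2)$-connected at infinity. The rule for products of $d$ free groups stated above is (b) for the projection $F_{r_1}\times\dots\times F_{r_d}\times\mathbb Z\to\mathbb Z$.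

The geometric core of the paper is Theorem~\ref{thm:level}, a statement about products of trees with no group in it. It is formulated in Section~\ref{sec:trees}, proved by hand for two factors in Section~\ref{sec:two}, and proved in general in Sections~\ref{sec:tools}--\ref{sec:height}. Sections~\ref{sec:groups} and~\ref{sec:general} pass to the groups.

\section{Distance and height on a product of trees}\label{sec:trees}

Let $T_1,\dots,T_n$ be locally finite trees with edges of length $1$, in which every vertex has valence at least $2$, and fix base vertices $o_i\in T_i$. The product $X=T_1\times\dots\times T_n$ is a contractible, locally finite cube complex of dimension $n$; its cubes are the products $\sigma_1\times\dots\times\sigma_n$ in which each $\sigma_i$ is a vertex or an edge of $T_i$. Let $v=(v_1,\dots,v_n)$ be a vertex of $X$. A cube containing $v$ is given by a set $S\subseteq\{1,\dots,n\}$ and a neighbor $w_i$ of $v_i$ for each $i\in S$: it is the product of the edges $[v_i,w_i]$ for $i\in S$ and the points $v_i$ for $i\notin S$. We say that it is \emph{spanned} by $v$ and $(w_i)_{i\in S}$, and we give it coordinates $t\in[0,1]^S$ with $v$ at $t=0$.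

\subsection*{Distance}
Put
\[
\rho(x)=\sum_{i=1}^n d(x_i,o_i).
\]
In a tree the distances from $o_i$ to the two ends of an edge differ by exactly $1$. A neighbor of a vertex $v_i$ is \emph{inward} if it is closer to $o_i$ than $v_i$ is, and \emph{outward} otherwise. Geodesics in a tree are unique, so $v_i$ has at most one inward neighbor; since the valence is at least $2$, it has at least one outward neighbor. On the cube spanned by $v$ and $(w_i)_{i\in S}$ we have $\rho=\rho(v)+\sum_{i\in S}\varepsilon_it_i$, where $\varepsilon_i=1$ if $w_i$ is outward and $\varepsilon_i=-1$ if $w_i$ is inward. Hence on each cube $\rho$ varies by at most $n$, it attains its minimum at a unique vertex, and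
\begin{equation}\label{eq:minrho}
\min\rho=\rho(v)-\#\{i\in S: w_i\text{ is inward}\}.
\end{equation}
By local finiteness, $\{\rho\le r\}$ meets finitely many cubes and is compact.

The set $\{\rho\ge R\}$ cuts through cubes, and we replace it by a subcomplex. For an integer $R\ge0$ let $X_R$ be the union of all closed cubes on which $\rho\ge R$. A point with $\rho\ge R+n$ lies in some cube, and $\rho\ge R$ on that cube. Therefore
\begin{equation}\label{eq:sandwich}
\{\rho\ge R+n\}\subseteq X_R\subseteq\{\rho\ge R\}.
\end{equation}

\subsection*{Height}
A \emph{height function} on $X$ is a sum $h(x)=\sum_i h_i(x_i)$ of maps $h_i\colon T_i\to\mathbb R$ for which there are integers $d_i\ge1$ such that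
\begin{enumerate}
\item[(i)] $h_i$ is affine on edges and integral on vertices, and its values at the ends of each edge differ by exactly $d_i$;
\item[(ii)] every vertex of $T_i$ has at least two higher (\emph{up}) and at least two lower (\emph{down}) neighbors.
\end{enumerate}
On each cube $h$ is affine with nonzero slope in every coordinate direction, so each cube has a unique highest and a unique lowest vertex. Put $L=h^{-1}(0)$.

\begin{example}\label{ex:F2}
Let each $T_i$ be the Cayley tree of $F_2=\langle a,b\rangle$, with vertices $g\in F_2$, edges $[g,ga]$ and $[g,gb]$, and base vertex $1$. Let $h_i$ be the affine extension of the homomorphism $a,b\mapsto1$. The vertex $g$ has up neighbors $ga,gb$ and down neighbors $ga^{-1},gb^{-1}$, so (i) and (ii) hold with $d_i=1$. The vertices of $X$ in $L$ are the elements of $B_n$.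
\end{example}

\begin{theorem}\label{thm:level}
Let $n\ge2$ and let $h$ be a height function on $X$. Then $L\cap X_R$ is $(n-2)$-connected for every integer $R\ge0$. In particular $L=L\cap X_0$ is $(n-2)$-connected.
\end{theorem}

One could try to study $\rho$ on $L$ directly, but $\rho$ can be constant along cells of $L$. In Example~\ref{ex:F2} with $n=2$, the square spanned by $(a,1)$ and the neighbors $ab^{-1}$, $a^{-1}$ meets $L$ in the diagonal from $(ab^{-1},1)$ to $(a,a^{-1})$, and $\rho=2$ on this diagonal. So we work in $X$, where both $\rho$ and $h$ are nonconstant on every edge, and use the two functions one after the other.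

\subsection*{Descending links}
For sets $D_1,\dots,D_n$ let $D_1*\dots*D_n$ be the simplicial complex with vertex set the disjoint union of the $D_i$ whose simplices are the nonempty subsets with at most one element from each $D_i$. Let $Z\subseteq X$ be a subcomplex, let $v\in Z$ be a vertex, and let $D_i$ be the set of down neighbors of $v_i$. The \emph{descending link} $\operatorname{Lk}^\downarrow(v,Z)$ is the subcomplex of $D_1*\dots*D_n$ consisting of those simplices $(w_i)_{i\in S}$ for which the cube spanned by $v$ and $(w_i)_{i\in S}$ lies in $Z$. It records the cubes of $Z$ whose highest vertex is $v$. The \emph{ascending link} $\operatorname{Lk}^\uparrow(v,Z)$ is the descending link for the height function $-h$. For $Z=X_R$, formula \eqref{eq:minrho} gives, with $j=\rho(v)-R\ge0$,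
\begin{equation}\label{eq:Kj}
\operatorname{Lk}^\downarrow(v,X_R)=K_j:=\{\tau\in D_1*\dots*D_n:\ \tau\text{ has at most $j$ inward vertices}\}.
\end{equation}

\section{Two factors, by hand}\label{sec:two}

Take Example~\ref{ex:F2} with $n=2$. The corners of a square have heights $c,c+1,c+1,c+2$, so $L$ is a graph: its vertices are the vertices of $X$ of height $0$, and its edges are the diagonals joining the two middle corners of the squares with $c=-1$. The subgraph $L\cap X_R$ consists of the vertices in $X_R$ and the diagonals of the squares in $X_R$. We show that any two of its vertices are joined by a path in it.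

\emph{Going around the ball in $X$.} Let $(u,w)$ and $(u',w')$ be vertices of $X_R$. Moving along outward edges increases $\rho$, so we may assume that each of $u,w,u',w'$ has distance at least $R$ from the base vertex. Move the first coordinate from $u$ to $u'$ along the geodesic, keeping $w$ fixed, and then the second from $w$ to $w'$, keeping $u'$ fixed. At each moment the fixed coordinate alone contributes at least $R$ to $\rho$, so every edge of this path lies in $X_R$.

\emph{The links.} Each $D_i$ has two elements, and $D_1*D_2$ is a $4$-cycle. The set $D_i$ contains an inward element exactly when the reduced word $v_i$ ends in $a$ or $b$, and its other element is then outward. If both $D_1$ and $D_2$ contain an inward element, \eqref{eq:Kj} gives the three graphs of Figure~\ref{fig:links}. If exactly one of them does, $K_0$ is the $4$-cycle with one vertex removed and $K_j$ is the $4$-cycle for $j\ge1$. If neither does, $K_j$ is the $4$-cycle for all $j$. In every case the descending link is nonempty and connected, and the same holds for ascending links with $a^{-1},b^{-1}$ in place of $a,b$.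

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.3]
\begin{scope}
\draw[dotted] (0,0)--(0,1)--(1,1)--(1,0);
\draw[very thick] (0,0)--(1,0);
\fill (0,0) circle (2pt); \fill (1,0) circle (2pt);
\draw[fill=white] (0,1) circle (2pt); \draw[fill=white] (1,1) circle (2pt);
\node[above] at (0,1.05) {$\mathrm{in}_1$}; \node[above] at (1,1.05) {$\mathrm{in}_2$};
\node[below] at (0,-0.05) {$\mathrm{out}_2$}; \node[below] at (1,-0.05) {$\mathrm{out}_1$};
\node at (0.5,-0.8) {$j=0$};
\end{scope}
\begin{scope}[xshift=2.6cm]
\draw[dotted] (0,1)--(1,1);
\draw[very thick] (0,1)--(0,0)--(1,0)--(1,1);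
\fill (0,0) circle (2pt); \fill (1,0) circle (2pt); \fill (0,1) circle (2pt); \fill (1,1) circle (2pt);
\node[above] at (0,1.05) {$\mathrm{in}_1$}; \node[above] at (1,1.05) {$\mathrm{in}_2$};
\node[below] at (0,-0.05) {$\mathrm{out}_2$}; \node[below] at (1,-0.05) {$\mathrm{out}_1$};
\node at (0.5,-0.8) {$j=1$};
\end{scope}
\begin{scope}[xshift=5.2cm]
\draw[very thick] (0,0) rectangle (1,1);
\fill (0,0) circle (2pt); \fill (1,0) circle (2pt); \fill (0,1) circle (2pt); \fill (1,1) circle (2pt);
\node[above] at (0,1.05) {$\mathrm{in}_1$}; \node[above] at (1,1.05) {$\mathrm{in}_2$};
\node[below] at (0,-0.05) {$\mathrm{out}_2$}; \node[below] at (1,-0.05) {$\mathrm{out}_1$};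
\node at (0.5,-0.8) {$j\ge2$};
\end{scope}
\end{tikzpicture}
\caption{The descending link (solid) of a vertex $v$ in the complement $X_R$ of a ball in a product of two $4$-valent trees, when in each coordinate $i$ one down neighbor $\mathrm{in}_i$ is closer to the base point and the other, $\mathrm{out}_i$, is farther. Here $j=\rho(v)-R$, and a simplex belongs to the link when it has at most $j$ inward vertices. All three graphs are connected.}\label{fig:links}
\end{figure}

\emph{Flattening the path.} Join two vertices of $L\cap X_R$ by an edge path in $X_R$. Consecutive vertices differ in height by $1$. Suppose the maximal height $H$ on the path is at least $2$, and let $v$ be a vertex of the path of height $H$. Its predecessor and successor are vertices $w,w'$ of $\operatorname{Lk}^\downarrow(v,X_R)$, where a vertex of the link is identified with the corresponding neighbor of $v$ in $X$. Choose an edge path $w=w^0,w^1,\dots,w^s=w'$ in the link. Each pair $w^{l-1},w^l$ spans with $v$ a square of $X_R$ whose fourth corner $c^l$ has height $H-2\ge0$. Replace $w,v,w'$ by $w^0,c^1,w^1,\dots,c^s,w^s$. Doing this at every vertex of height $H$ lowers the maximum and creates no vertex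 of negative height. Repeat until the maximum is at most $1$. Then raise the minimum in the same way, with ascending links, until it is at least $-1$; this creates no vertex of positive height. Now every second vertex has height $0$ and the others have height $\pm1$. At a vertex $v$ of height $\pm1$ choose $w^0,\dots,w^s$ as before and replace $w,v,w'$ by the diagonals from $w^{l-1}$ to $w^l$. The resulting path lies in $L\cap X_R$.

\emph{What fails for lines.} Let $T_1=T_2=\mathbb R$ with $h(s,t)=s+t$ and $\rho(s,t)=|s|+|t|$, so that (ii) fails. Going around the ball works as before. But for $R\ge2$ a vertex $(s,t)$ with $s,t\ge1$ and $s+t=R$ has only inward down neighbors and $j=0$, so its descending link is empty: the path, pushed down, runs into the ball. And indeed $L\cap X_R$ is disconnected, since it lies in, and meets both of, the two rays $\{s+t=0,\ \rho\ge R\}$. Under hypothesis (ii) one can descend in each coordinate while moving away from the base point.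

The general proof has the same three steps, with spheres in place of pairs of points: Proposition~\ref{prop:ball} goes around the ball, Lemma~\ref{lem:links} computes the links, and Lemma~\ref{lem:morse} flattens.

\section{Connected pairs, joins, and gluing}\label{sec:tools}

For $m\ge-1$ a space is \emph{$m$-connected} if every map from $S^i$ to it with $-1\le i\le m$ extends over $B^{i+1}$. Here $S^{-1}=\emptyset$ and $B^0$ is a point, so $(-1)$-connected means nonempty. Every space is $m$-connected for $m\le-2$. For $m\ge0$ a pair $(W,V)$ is \emph{$m$-connected} if every map $(B^i,S^{i-1})\to(W,V)$ with $0\le i\le m$ is homotopic rel $S^{i-1}$ to a map into $V$. Equivalently, $V$ meets every path component of $W$ and $\pi_i(W,V,v)=0$ for $1\le i\le m$ and $v\in V$. Let $(W,V)$ be a CW pair and $m\ge0$.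

\begin{enumerate}
\item[(C1)] If $V\subseteq V'\subseteq W$ and both $(W,V')$ and $(V',V)$ are $m$-connected, then so is $(W,V)$. If $W$ deformation retracts onto $V$, then $(W,V)$ is $m$-connected for all $m$.
\item[(C2)] If $(W,V)$ is $m$-connected and $W$ is $(m-1)$-connected, then $V$ is $(m-1)$-connected: fill a sphere of $V$ in $W$ and push the filling into $V$.
\item[(C3)] If $(W,V)$ and $V$ are $m$-connected, then $W$ is $m$-connected, because $\pi_i(V)\to\pi_i(W)$ is onto for $0\le i\le m$ by the long exact sequence of the pair.
\item[(C4)] If $W$ is $m$-connected and $V$ is $(m-1)$-connected, then $(W,V)$ is $m$-connected: given $f\colon(B^i,S^{i-1})\to(W,V)$, extend $f|_{S^{i-1}}$ to $g\colon B^i\to V$; an extension of $f\cup g\colon S^i\to W$ over $B^{i+1}$ gives a homotopy from $f$ to $g$ rel $S^{i-1}$.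
\item[(C5)] If all cells of $W\setminus V$ have dimension greater than $m$, then $(W,V)$ is $m$-connected, by cellular approximation. With (C2): the $(m+1)$-skeleton of an $m$-connected complex is $m$-connected.
\item[(H)] Conversely \cite[Cor.~4.16]{Hatcher}, if $(W,V)$ is $m$-connected, there is a CW pair $(W',V)$, homotopy equivalent to $(W,V)$ rel $V$, such that all cells of $W'\setminus V$ have dimension greater than $m$.
\end{enumerate}

The \emph{join} $A*B$ of simplicial complexes has as simplices the disjoint unions of a simplex of $A$ and a simplex of $B$, one of which may be empty; thus $A*\emptyset=A$, and the join with a simplex is contractible.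
\begin{enumerate}
\item[(J)] (Milnor) The join of an $a$-connected and a $b$-connected complex is $(a+b+2)$-connected. In particular the join of $s\ge0$ nonempty discrete sets is $(s-2)$-connected.
\end{enumerate}

Each Morse-theoretic step below enlarges a complex by pieces that overlap only in the old complex. The following lemma handles all of them.

\begin{lemma}[Gluing]\label{lem:glue}
Let $m\ge0$. Let a CW complex $W$ be the union of subcomplexes $V$ and $M_\alpha$ with $M_\alpha\cap M_\beta\subseteq V$ for $\alpha\ne\beta$, and put $A_\alpha=M_\alpha\cap V$. If every pair $(M_\alpha,A_\alpha)$ is $m$-connected, then $(W,V)$ is $m$-connected. This holds in particular if every $M_\alpha$ is contractible and every $A_\alpha$ is $(m-1)$-connected.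
\end{lemma}

\begin{proof}
By (H) choose pairs $(M'_\alpha,A_\alpha)\simeq(M_\alpha,A_\alpha)$ rel $A_\alpha$ with all cells of $M'_\alpha\setminus A_\alpha$ of dimension greater than $m$, and let $W'$ be obtained from $V$ by gluing each $M'_\alpha$ along $A_\alpha$. The sets $M_\alpha\setminus A_\alpha$ are pairwise disjoint, so $W$ is obtained in the same way from the $M_\alpha$, and the homotopy equivalences and homotopies rel $A_\alpha$ combine with the identity of $V$ to give $W\simeq W'$ rel $V$. The pair $(W',V)$ is $m$-connected by (C5), hence so is $(W,V)$. The last sentence is (C4).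
\end{proof}

\section{The complement of a ball}\label{sec:ball}

No height function is needed in this section.

\begin{proposition}\label{prop:ball}
For $n\ge1$ and every integer $R\ge0$ the complex $X_R$ is nonempty and $(n-2)$-connected.
\end{proposition}

\begin{proof}
The complex $X_0=X$ is contractible. We show that $(X_R,X_{R+1})$ is $(n-1)$-connected for every $R$; then (C2) passes $(n-2)$-connectivity from $X_R$ to $X_{R+1}$, and $n-2\ge-1$ includes nonemptiness.

A cube of $X_R$ not contained in $X_{R+1}$ has a unique vertex $v$ minimizing $\rho$; the value $\rho(v)$ is an integer in $[R,R+1)$, so $\rho(v)=R$, and by \eqref{eq:minrho} the cube is spanned by $v$ and outward neighbors. For a vertex $v$ with $\rho(v)=R$ let $O_i$ be the set of outward neighbors of $v_i$, and let $M_v$ be the union of the cubes spanned by $v$ and outward neighbors. Then $X_R=X_{R+1}\cup\bigcup_vM_v$. The complex $M_v$ is the product over $i$ of the cones formed by the edges from $v_i$ to $O_i$, so it is contractible. On $M_v$ we have $\rho=R+\sum t_i$, so all vertices other than $v$ have $\rho\ge R+1$, and a cube of $M_v$ lies in $X_{R+1}$ if and only if it does not contain $v$. A cube of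 $M_v\cap M_{v'}$ that is not in $X_{R+1}$ contains $v$ and $v'$, and both minimize $\rho$ on it, so $v=v'$. Hence distinct $M_v$ meet inside $X_{R+1}$.

It remains to identify $A_v=M_v\cap X_{R+1}$. In a cube $[0,1]^S$ with $v=0$ and $S\neq\emptyset$, the union of the faces not containing $v$ is $\{\max t_i=1\}$. The map $t\mapsto t/\sum t_i$ takes it homeomorphically onto the simplex $\{t_i\ge0,\ \sum t_i=1\}$, since each ray from $0$ in the orthant meets each of the two sets once, and these maps agree on common faces $\{t_i=0\}$. Therefore $A_v\cong O_1*\dots*O_n$. All $O_i$ are nonempty because valences are at least $2$, so $A_v$ is $(n-2)$-connected by (J). Lemma~\ref{lem:glue} with $m=n-1$ finishes the proof.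
\end{proof}

\section{Pushing to the zero level}\label{sec:height}

Let $h$ be a height function on $X$. A sphere in $L\cap X_R$ bounds a ball in $X_R$ by Proposition~\ref{prop:ball}, and we must push the ball into $L$ without leaving $X_R$. The only obstructions sit at the vertices, in the links, so we compute these first. The full join $D_1*\dots*D_n$ is $(n-2)$-connected by (J); the difficulty is that near the ball some of its simplices are missing.

\begin{lemma}\label{lem:links}
Let $n\ge2$ and $R\ge0$. For every vertex $v\in X_R$ the complexes $\operatorname{Lk}^\downarrow(v,X_R)$ and $\operatorname{Lk}^\uparrow(v,X_R)$ are $(n-2)$-connected.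
\end{lemma}

\begin{proof}
Since $-h$ is also a height function, it suffices to treat the descending link, which is the complex $K_j$ of \eqref{eq:Kj}. Let $O_i\subseteq D_i$ be the set of outward elements. As $|D_i|\ge2$ by (ii) and at most one element of $D_i$ is inward, $O_i\ne\emptyset$. In the proof of Theorem~\ref{thm:level} this is the only use of (ii). Let $I_v$ be the set of $i$ for which $D_i$ contains an inward element, and call that element $\mathrm{in}_i$. We use induction on $j$. The complex $K_0=O_1*\dots*O_n$ is $(n-2)$-connected by (J).

Let $j\ge1$. For $S\subseteq I_v$ with $|S|=j$ let $\Delta_S$ be the $(j-1)$-simplex on $\{\mathrm{in}_i:i\in S\}$ and let $J_S$ be the join of the $O_i$ with $i\notin S$. A simplex with exactly $j$ inward vertices consists of $\Delta_S$ for some such $S$ and of outward vertices in coordinates outside $S$. Hence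
\[
K_j=K_{j-1}\cup\bigcup_{S\subseteq I_v,\ |S|=j}\Delta_S*J_S .
\]
Each $\Delta_S*J_S$ is contractible. A simplex common to the pieces for $S\ne S'$ has its inward vertices indexed by $S\cap S'$, so it lies in $K_{j-1}$. A simplex of $\Delta_S*J_S$ lies in $K_{j-1}$ exactly when it does not contain $\Delta_S$, so $(\Delta_S*J_S)\cap K_{j-1}=\partial\Delta_S*J_S$. The sphere $\partial\Delta_S\cong S^{j-2}$ is $(j-3)$-connected (it is empty for $j=1$), and $J_S$ is $(n-j-2)$-connected (it is empty for $j=n$). By (J) their join is $(n-3)$-connected. Lemma~\ref{lem:glue} with $m=n-2\ge0$ shows that $(K_j,K_{j-1})$ is $(n-2)$-connected, and (C3) shows that $K_j$ is $(n-2)$-connected.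
\end{proof}

To compare level sets we need them to be subcomplexes, so we cut $X$ along the integer levels. For a cube $\sigma$ let $\sigma^\circ$ be its relative interior and let $h^-(\sigma)\le h^+(\sigma)$ be the minimum and maximum of $h$ on $\sigma$, which are integers. If $\dim\sigma\ge1$, then $h$ maps $\sigma^\circ$ onto the open interval $(h^-(\sigma),h^+(\sigma))$. The \emph{subdivision} of $X$ has as open cells the vertices of $X$ and, for $\dim\sigma\ge1$ and $k\in\mathbb Z$, the nonempty sets $\sigma^\circ\cap h^{-1}(k)$ and $\sigma^\circ\cap h^{-1}(k,k+1)$. Their closures are the convex polytopes $\sigma\cap h^{-1}(k)$ and $\sigma\cap h^{-1}[k,k+1]$, whose boundaries are unions of open cells of lower dimension. For a subcomplex $Z$ of the cube complex $X$ and integers $a\le b$, the \emph{slab}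
\[
Z_{[a,b]}=Z\cap h^{-1}[a,b]
\]
is a subcomplex of the subdivision, and $L=X_{[0,0]}$. Every point $x$ lies in $\sigma^\circ$ for exactly one cube $\sigma=c(x)$, its \emph{carrier}; a cube that contains $x$ has $c(x)$ as a face.

\begin{lemma}[Morse lemma]\label{lem:morse}
Let $Z\subseteq X$ be a subcomplex of the cube complex, let $a\le b$ be integers, and let $m\ge0$. If $\operatorname{Lk}^\downarrow(v,Z)$ is $(m-1)$-connected for all vertices $v\in Z$ of height $b+1$, then $(Z_{[a,b+1]},Z_{[a,b]})$ is $m$-connected. If $\operatorname{Lk}^\uparrow(v,Z)$ is $(m-1)$-connected for all vertices $v\in Z$ of height $a-1$, then $(Z_{[a-1,b]},Z_{[a,b]})$ is $m$-connected.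
\end{lemma}

\begin{proof}
The second statement is the first for $-h$. The cubes that contribute new points are of two kinds. Those that pass through the level $b+1$ can be pushed down through their open tops and change nothing up to homotopy. Those whose highest vertex $v$ has height $b+1$ assemble into a cone over the descending link of $v$. For a cube $\sigma$ put $P_\sigma=\sigma\cap h^{-1}[b,b+1]$, and for $0\le d\le n$ put
\[
W_d=\{x\in Z_{[a,b+1]}:\ h(x)\le b\ \text{ or }\ h^+(c(x))\le b+1\ \text{ or }\ \dim c(x)\le d\}.
\]
Each of the three conditions is constant on open cells of the subdivision and passes from an open cell to the points $y$ of its closure, because $c(y)$ is then a face of the carrier of the cell. So $W_d$ is a subcomplex, and $Z_{[a,b]}\subseteq W_0\subseteq\dots\subseteq W_n=Z_{[a,b+1]}$.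

\emph{$W_d$ deformation retracts onto $W_{d-1}$ for $d\ge1$.} The set $W_d\setminus W_{d-1}$ is the disjoint union of the sets $\sigma^\circ\cap h^{-1}(b,b+1]$, where $\sigma$ runs over the $d$-cubes of $Z$ with $h^-(\sigma)\le b$ and $h^+(\sigma)\ge b+2$. Fix such a $\sigma$. Then $P_\sigma\subseteq W_d$ and
\[
P_\sigma\cap W_{d-1}=\bigl(\partial\sigma\cap h^{-1}[b,b+1]\bigr)\cup\bigl(\sigma\cap h^{-1}(b)\bigr).
\]
Let $P'=\sigma\cap\{h\ge b\}$, a convex polytope of dimension $d$ with boundary $\partial P'=(\partial\sigma\cap\{h\ge b\})\cup(\sigma\cap h^{-1}(b))$. Thus $P_\sigma\cap W_{d-1}=\partial P'\cap\{h\le b+1\}$. Choose $y\in\sigma^\circ$ with $h(y)>b+1$; it is an interior point of $P'$. Let $r\colon P'\setminus\{y\}\to\partial P'$ be radial projection from $y$. For $x\in P_\sigma$ we have $h(x)<h(y)$, so $h$ decreases along the ray from $y$ through $x$. Hence the segment from $x$ to $r(x)$ lies in $P_\sigma$ and $r(x)\in\partial P'\cap\{h\le b+1\}$. The straight-line homotopy from the identity to $r$ is a deformation retraction of $P_\sigma$ onto $P_\sigma\cap W_{d-1}$. These homotopies fix $W_{d-1}$ and move disjoint sets, so they combine.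

\emph{$(W_0,Z_{[a,b]})$ is $m$-connected.} For a vertex $v\in Z$ of height $b+1$ let $M_v$ be the union of the $P_\sigma$ over all cubes $\sigma\subseteq Z$ with highest vertex $v$, including $\sigma=\{v\}$. The carrier of a point of $M_v$ has $h^+\le b+1$, so $M_v\subseteq W_0$. Conversely let $x\in W_0$ with $h(x)>b$. Then $h^+(c(x))=b+1$, also when $x$ is a vertex, so $x\in M_v$ for the highest vertex $v$ of $c(x)$. Thus $W_0=Z_{[a,b]}\cup\bigcup_vM_v$. A cube $\sigma$ with highest vertex $v$ is spanned by $v$ and down neighbors $(w_i)_{i\in S}$, and on it $h=b+1-\sum_{i\in S}d_it_i$. Therefore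
\[
P_\sigma=\Bigl\{t\in\mathbb R^S:\ t_i\ge0,\ \sum_{i\in S}d_it_i\le1\Bigr\},
\]
the conditions $t_i\le1$ being automatic because $d_i\ge1$. This is a simplex with apex $v$ and base $\{\sum d_it_i=1\}=\sigma\cap h^{-1}(b)$, and the vertices of the base correspond to the $w_i$. So $M_v$ is a cone with apex $v$ whose base $M_v\cap Z_{[a,b]}$ is isomorphic to $\operatorname{Lk}^\downarrow(v,Z)$. A point of $M_v$ of height greater than $b$ has all $t_i<1$, so its carrier is a face of $\sigma$ containing $v$, and $v$ is the highest vertex of the carrier. Hence $M_v\cap M_{v'}\subseteq Z_{[a,b]}$ for $v\ne v'$, and Lemma~\ref{lem:glue} applies.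

By (C1), $(Z_{[a,b+1]},Z_{[a,b]})$ is $m$-connected.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:level}]
Put $Z=X_R$, so that $Z_{[0,0]}=L\cap X_R$. By Lemma~\ref{lem:links} and Lemma~\ref{lem:morse} with $m=n-1$, each inclusion in
\[
Z_{[0,0]}\subseteq Z_{[0,1]}\subseteq Z_{[-1,1]}\subseteq Z_{[-1,2]}\subseteq\cdots
\]
is an $(n-1)$-connected pair. By (C1), $(Z_{[-l,l]},Z_{[0,0]})$ is $(n-1)$-connected for every $l\ge0$. The height is bounded on the image of any map $B^i\to Z$, so the image lies in some $Z_{[-l,l]}$, and $(Z,Z_{[0,0]})$ is $(n-1)$-connected. Since $Z$ is $(n-2)$-connected by Proposition~\ref{prop:ball}, (C2) shows that $Z_{[0,0]}$ is $(n-2)$-connected.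
\end{proof}

\section{From complexes to groups}\label{sec:groups}

We say that a group acts \emph{freely} on a CW complex if it permutes the open cells and only the identity maps a cell to itself, and \emph{cocompactly} if there are finitely many orbits of cells. The level set $L$ is not part of a given $K(G,1)$-complex, so we build one around it. The next lemma does this and reduces all positive statements of Theorems~\ref{thm:main} and~\ref{thm:general} to finding highly connected subcomplexes outside compact sets.

\begin{lemma}\label{lem:criterion}
Let $m\ge0$ and let a group $K$ act freely and cocompactly on an $m$-connected CW complex $\Lambda$. Then $K$ is of type $\mathcal F_{m+1}$. Suppose further that for every compact $C\subseteq\Lambda$ there are a compact $D\supseteq C$ and an $m$-connected subcomplex $N$ with $\Lambda\setminus D\subseteq N\subseteq\Lambda\setminus C$. Then $K$ is $k$-connected at infinity for $0\le k\le m$.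
\end{lemma}

\begin{proof}
The skeleton $\Lambda_{m+1}=\Lambda^{(m+1)}$ is $m$-connected by (C5). Given a $(j-1)$-connected complex $\Lambda_j$ of dimension at most $j$ with a free action, where $j\ge m+1$, attach for every map $f\colon S^j\to\Lambda_j$ a free orbit of $(j+1)$-cells along the maps $gf$, $g\in K$. The result $\Lambda_{j+1}$ is $j$-connected and $K$ acts freely on it. The union $\widehat\Lambda$ has trivial homotopy groups, so it is contractible by Whitehead's theorem, and $\widehat\Lambda/K$ is a $K(K,1)$-complex with universal cover $\widehat\Lambda$ and finite $(m+1)$-skeleton $\Lambda^{(m+1)}/K$.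

Let $0\le k\le m$. With this complex, $Y=\Lambda^{(k+1)}$ in Definition~\ref{def:inf}. Given a compact $C\subseteq Y$, take $D$ and $N$ as in the hypothesis. Then $D\cap Y$ is compact and contains $C$, and $Y\setminus D\subseteq N\cap Y=N^{(k+1)}\subseteq Y\setminus C$. The skeleton $N^{(k+1)}$ is $k$-connected by (C5), so for $i\le k$ every map $S^i\to Y\setminus D$ extends to a map $B^{i+1}\to N^{(k+1)}$.
\end{proof}

The \emph{Cayley tree} of $F_r$ with respect to a basis has vertex set $F_r$, an oriented edge from $g$ to $ga$ for each $g$ and each basis element $a$, and base vertex $1$. Its valence is $2r$. Left multiplication preserves the orientations and is simply transitive on vertices, so the action is free, with one orbit of vertices and $r$ orbits of edges. Consequently $F_{r_1}\times\dots\times F_{r_n}$ acts freely and cocompactly on the product of the Cayley trees, since an element that preserves a cube $\prod\sigma_i$ preserves each $\sigma_i$.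

\begin{lemma}\label{lem:slabs}
Let $G=F_{r_1}\times\dots\times F_{r_n}$ with all $r_i\ge2$, with a basis chosen in each factor, and let $\varphi\colon G\to\mathbb Z$ send every basis element of $F_{r_i}$ to an integer $d_i\ge1$. Let $T_i$ be the Cayley trees and $h_i\colon T_i\to\mathbb R$ the affine extension of $\varphi|_{F_{r_i}}$. Then $h=\sum h_i$ is a height function on $X=\prod T_i$, the group $\ker\varphi$ acts freely on the subdivision of $X$, and it acts cocompactly on $X_{[-l,l]}$ for every integer $l\ge0$.
\end{lemma}

\begin{proof}
A vertex $g$ of $T_i$ has the $r_i\ge2$ up neighbors $ga$ and the $r_i\ge 2$ down neighbors $ga^{-1}$, with height difference $d_i$, so (i) and (ii) hold. For $g\in G$ and $x\in X$ we have $h(g\cdot x)=\varphi(g)+h(x)$, since this holds at vertices and both sides are affine on cubes. So $\ker\varphi$ preserves $h$, the subdivision and the slabs. An element that preserves an open cell preserves the carrier of its points and is therefore trivial. A cube $\sigma$ meeting $X_{[-l,l]}$ has $-l-\sum d_i\le h^-(\sigma)\le l$. If $\sigma'=g\sigma$ and $h^-(\sigma')=h^-(\sigma)$, then $\varphi(g)=0$. As there are finitely many $G$-orbits of cubes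 and finitely many values of $h^-$, the cubes meeting the slab form finitely many $\ker\varphi$-orbits, and each cube contains finitely many cells of the subdivision.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take Example~\ref{ex:F2}. By Lemma~\ref{lem:slabs} with $l=0$ the group $B_n$ acts freely and cocompactly on $L$, which is $(n-2)$-connected by Theorem~\ref{thm:level}. Given a compact $C\subseteq L$, choose an integer $R\ge0$ with $\rho<R$ on $C$ and put $D=\{x\in L:\rho(x)\le R+n\}$. Then $D$ is compact, $C\subseteq D$, and by \eqref{eq:sandwich}
\[
L\setminus D\subseteq L\cap X_R\subseteq L\setminus C .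
\]
The subcomplex $N=L\cap X_R$ is $(n-2)$-connected by Theorem~\ref{thm:level}. Apply Lemma~\ref{lem:criterion} with $m=n-2$.
\end{proof}

\begin{remark}
The control is additive: spheres of dimension at most $n-2$ in $L$ outside the $\rho$-ball of radius $R+n$ bound in $L$ outside the open $\rho$-ball of radius $R$.
\end{remark}

\section{Arbitrary products of free groups}\label{sec:general}

We now prove Theorem~\ref{thm:general}. For (a), three things are new: $\varphi$ may vanish on some basis elements, so that the standard Cayley tree has horizontal edges; $\varphi$ may vanish on whole factors; and the finiteness type must be bounded from above.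

\subsection*{Part (a): the complexes}
Horizontal edges are removed by a change of basis.

\begin{lemma}\label{lem:basis}
Let $\psi\colon F_r\to\mathbb Z$ have image $d\mathbb Z$ with $d\ge1$. Then $F_r$ has a basis all of whose elements map to $d$.
\end{lemma}

\begin{proof}
If $a_1,\dots,a_r$ is a basis, then replacing $a_i$ by $a_i^{-1}$, or by $a_ia_j^{\pm1}$ with $j\ne i$, gives another basis (these are Nielsen moves). Invert elements so that all $\psi(a_i)\ge0$. As long as $\psi(a_i)\ge\psi(a_j)>0$ for some $i\ne j$, replace $a_i$ by $a_ia_j^{-1}$; the values stay nonnegative and their sum decreases. The process ends with exactly one nonzero value, say $\psi(a_1)$, which generates the image and so equals $d$. Replace $a_j$ by $a_ja_1$ for $j\ge2$.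
\end{proof}

Assume $r_i\ge2$ for $i\in I$, and reorder the factors so that $I=\{1,\dots,p\}$. Put $G_1=\prod_{i\le p}F_{r_i}$ and $G_2=\prod_{i>p}F_{r_i}$. Since $\varphi$ vanishes on $G_2$, we have $K=\ker(\varphi|_{G_1})\times G_2$. For $i\le p$ let $\varphi(F_{r_i})=d_i\mathbb Z$ with $d_i\ge1$ and let $T_i$ be the Cayley tree for a basis as in Lemma~\ref{lem:basis}; for $i>p$ take any basis. Put
\[
X=\prod_{i\le p}T_i,\qquad X'=\prod_{i>p}T_i ,
\]
with distance functions $\rho$ and $\rho'$. If $p=n$, then $X'$ is a point, $\rho'=0$, and $X'_R=\emptyset$ for $R\ge1$. Lemma~\ref{lem:slabs}, applied to $G_1$, gives a height function $h$ on $X$, with zero set $L$; the results of the previous sections apply to $X$ with $p$ in place of $n$. The group $G_2$ acts freely and cocompactly on $X'$, so $K$ acts freely on $X\times X'$, with $X$ subdivided, and cocompactly on $X_{[-l,l]}\times X'$ for every $l\ge0$.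

\subsection*{Part (a): type $\mathcal F_{p-1}$ and connectivity at infinity}
For $p=1$ the claims are that $K$ is of type $\mathcal F_0$, which is automatic, and an empty statement. Let $p\ge2$. The group $K$ acts freely and cocompactly on $\Lambda=L\times X'$, which is homotopy equivalent to $L$ and hence $(p-2)$-connected by Theorem~\ref{thm:level}. A point of $\Lambda$ is far from the base point when at least one of its two coordinates is, so for an integer $R\ge1$ we put $U=L\cap X_R$ and
\[
N_R=(U\times X')\cup(L\times X'_R).
\]
The complex $X'_R$ may be poorly connected; for a single tree it is in general disconnected. The argument therefore uses only the pair $(L,U)$.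

\emph{$N_R$ is $(p-2)$-connected.} Both $L$ and $U$ are $(p-2)$-connected by Theorem~\ref{thm:level}, so $(L,U)$ is $(p-2)$-connected by (C4). Then $(L\times X'_R,\,U\times X'_R)$ is $(p-2)$-connected as well: push the first coordinate of a map $(B^i,S^{i-1})\to(L\times X'_R,U\times X'_R)$ into $U$ and leave the second unchanged. Since $(U\times X')\cap(L\times X'_R)=U\times X'_R$, Lemma~\ref{lem:glue} with $V=U\times X'$ and the single piece $L\times X'_R$ shows that $(N_R,U\times X')$ is $(p-2)$-connected. As $U\times X'\simeq U$ is $(p-2)$-connected, so is $N_R$ by (C3).

Given a compact $C\subseteq\Lambda$, choose $R\ge1$ with $\rho<R$ and $\rho'<R$ on $C$, and let $D$ be the compact set $\{(x,x')\in\Lambda:\rho(x)\le R+n,\ \rho'(x')\le R+n\}$, which contains $C$. A point of $N_R$ has $\rho\ge R$ or $\rho'\ge R$, so $N_R\cap C=\emptyset$. A point $(x,x')\in\Lambda\setminus D$ has $\rho(x)>R+n$ or $\rho'(x')>R+n$; both $X$ and $X'$ have at most $n$ factors, so \eqref{eq:sandwich} gives $x\in U$ or $x'\in X'_R$, and $(x,x')\in N_R$. Lemma~\ref{lem:criterion} with $m=p-2$ shows that $K$ is of type $\mathcal F_{p-1}$ and $k$-connected at infinity for $0\le k\le p-2$.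

\subsection*{Part (a): $K$ is not of type $\mathcal F_p$}
A group $K$ is \emph{of type $FP_p$} if the trivial module $\mathbb Z$ has a projective resolution over $\mathbb ZK$ that is finitely generated in degrees at most $p$. Type $\mathcal F_p$ implies type $FP_p$, by the cellular chain complex of the universal cover of a $K(K,1)$-complex. We use one direction of Brown's criterion \cite[Thm.~2.2]{Brown}, for free actions: \emph{let $K$ act freely on a contractible CW complex $E$ that is the union of invariant subcomplexes $E_0\subseteq E_1\subseteq\cdots$, on each of which the action is cocompact. If $K$ is of type $FP_p$, then $\tilde H_{p-1}(E_0)\to\tilde H_{p-1}(E_l)$ is zero for some $l$.}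

Take $E=X\times X'$ and $E_l=X_{[-l,l]}\times X'$. The projections $E_l\to X_{[-l,l]}$ are homotopy equivalences compatible with the inclusions, so it suffices to show that $\tilde H_{p-1}(L)\to\tilde H_{p-1}(X_{[-l,l]})$ is nonzero for every $l$. We construct a sphere in $L$ whose unique filling in $X$ reaches above height $l$.

Choose a vertex $v\in X$ with $h(v)>l$, by moving up repeatedly from any vertex. For each $i\le p$ choose two descending rays from $v_i$ with different first edges; this uses two down neighbors at $v_i$. Two geodesic rays in a tree with different first edges meet only in their origin, so their union is a line $V_i\cong\mathbb R$, with coordinate $t_i$ vanishing at $v_i$, on which $h_i=h_i(v_i)-d_i|t_i|$. On the subcomplex $V=\prod V_i\cong\mathbb R^p$ we have $h=h(v)-\sum d_i|t_i|$, so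
\[
Q=V\cap\{h\ge0\}=\Bigl\{\sum d_i|t_i|\le h(v)\Bigr\}
\]
is a $p$-ball, a finite subcomplex of the subdivision, with $\partial Q\subseteq L$. Let $[Q]$ be the sum of the $p$-cells of $Q$, oriented as in $\mathbb R^p$. Then $z=\partial[Q]$ is a cellular $(p-1)$-cycle in $L$; for $p=1$ it is the difference of two points, a reduced $0$-cycle. Suppose $z=\partial c$ for a cellular $p$-chain $c$ of $X_{[-l,l]}$. Then $c-[Q]$ is a $p$-cycle of $X$. Since $X$ is contractible and has no cells of dimension $p+1$, its only $p$-cycle is $0$, so $c=[Q]$. But $[Q]$ has coefficient $\pm1$ on the $p$-cells of $Q$ whose closure contains $v$, and these are not cells of $X_{[-l,l]}$ because $h(v)>l$. This contradiction shows that $K$ is not of type $\mathcal F_p$, hence not of type $\mathcal F_m$ for any $m\ge p$, and (a) is proved.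

\subsection*{Part (b)}
When a factor $\mathbb Z$ carries part of $\varphi$, its coordinate is determined by the others, and $K$ becomes a finite-index subgroup of a product of $n-1$ free groups. Reorder so that $r_n=1$ and $n\in I$, let $\varphi(F_{r_n})=d\mathbb Z$ with $d\ge1$, and put $P=\prod_{j<n}F_{r_j}$. The projection $K\to P$ has kernel $\ker(\varphi|_{F_{r_n}})$, which is trivial because a nonzero homomorphism $\mathbb Z\to\mathbb Z$ is injective. Its image is $\{g\in P:\varphi(g)\in d\mathbb Z\}$, of index at most $d$. So $K$ acts freely and cocompactly on $X=\prod_{j<n}T_j$, a product of Cayley trees of valences $2r_j\ge2$. This complex is contractible of dimension $n-1$, and $X/K$ is a finite $K(K,1)$-complex.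

\emph{The case $0\le k\le n-3$.} Given a compact $C\subseteq X$, choose $R\ge0$ with $\rho<R$ on $C$ and put $D=\{\rho\le R+n\}$. By \eqref{eq:sandwich}, $X\setminus D\subseteq X_R\subseteq X\setminus C$, and $X_R$ is $(n-3)$-connected by Proposition~\ref{prop:ball} for $n-1$ factors. Apply Lemma~\ref{lem:criterion} with $m=n-3$.

\emph{The case $k\ge n-2$.} Now $k+1\ge\dim X$, so $Y=X$ in Definition~\ref{def:inf}. We show that a large $(n-2)$-sphere in a flat through the base point $o=(o_1,\dots,o_{n-1})$ does not bound in $X\setminus\{o\}$, by folding $X$ onto the flat so that only $o$ maps to $o$. In each $T_j$ choose a line $\ell_j$ through $o_j$, which exists because all valences are at least $2$, and identify it isometrically with $\mathbb R$ so that $o_j=0$. Let $T_j^+$ be the component of $T_j\setminus\{o_j\}$ that contains the positive ray; the negative ray lies in a different component. Define $f_j\colon T_j\to\ell_j$ by $f_j(x)=d(x,o_j)$ for $x\in T_j^+$ and $f_j(x)=-d(x,o_j)$ otherwise. The two formulas are continuous on the closed sets $T_j^+\cup\{o_j\}$ and $T_j\setminus T_j^+$ and agree at $o_j$, so $f_j$ is continuous. It is the identity on $\ell_j$, and $f_j^{-1}(o_j)=\{o_j\}$.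 Hence $f=\prod f_j$ is a retraction of $X$ onto $\Phi=\prod\ell_j\cong\mathbb R^{n-1}$ with $f^{-1}(o)=\{o\}$.

Let $C=\{o\}$ and let $D\supseteq C$ be any compact set. For $R$ larger than the maximum of $\rho$ on $D$, the $(n-2)$-sphere $\Sigma=\Phi\cap\{\rho=R\}=\{\sum|t_j|=R\}$ misses $D$. If the inclusion of $\Sigma$ extended to a map $B^{n-1}\to X\setminus C$, composing with $f$ would give a null-homotopy of the inclusion $\Sigma\to\Phi\setminus\{o\}\cong\mathbb R^{n-1}\setminus\{0\}$. This inclusion is a homotopy equivalence, by radial projection, and $S^{n-2}$ is not contractible. So the condition of Definition~\ref{def:inf} fails for $i=n-2$, where $0\le n-2\le k$, and $K$ is not $k$-connected at infinity. This completes the proof of Theorem~\ref{thm:general}. \qed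

\begin{thebibliography}{9}

\bibitem{Brown}
K. S. Brown, \emph{Finiteness properties of groups}, J. Pure Appl. Algebra 44 (1987).

\bibitem{Hatcher}
Hatcher, \emph{Algebraic Topology}.

\bibitem{Mihalik}
Michael Mihalik, \emph{Stallings' Group is Simply Connected at Infinity}, arXiv:2506.19195 (2025).

\end{thebibliography}
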